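# Clique first or independent set first: toppling orders on complete split graphs

## Six sandpiles on $S_{1,2}$

Take four vertices: a sink $s$, a vertex $x$, and two vertices $y_1,y_2$. Join $s$ to $x$, and join each of $s,x$ to each of $y_1,y_2$. So $x$ has degree $3$, each $y_j$ has degree $2$, and $y_1,y_2$ are not adjacent.

Put grains on the non-sink vertices, and write $(c(x);c(y_1),c(y_2))$ for the heights. A non-sink vertex holding at least as many grains as its degree is unstable and may topple: it loses as many grains as its degree, and each neighbor receives one (grains sent to the sink disappear). Take $(1;0,1)$, which is stable, and give it a push by toppling the sink, which adds $1$ everywhere: $(2;1,2)$. Now let the pile relax in rounds, in two different ways.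

*Clique vertex first.* In round 1, look at $x$ first: it holds $2<3$ grains, so nothing happens. Then look at the $y$'s: $y_2$ holds $2$, so it topples, giving $(3;1,0)$. In round 2, $x$ holds $3$ and topples, giving $(0;2,1)$; then $y_1$ topples, giving $(1;0,1)$. One vertex toppled in round 1 and two in round 2. If a toppling in round $i$ costs $i-1$, the total cost is $2$.

*Independent vertices first.* In round 1, $y_2$ topples, giving $(3;1,0)$; then $x$ topples, giving $(0;2,1)$. In round 2, $y_1$ topples. The cost is $1$.

Both times every vertex toppled exactly once. There are nine stable configurations up to exchanging $y_1$ and $y_2$. In three of them, $(0;0,1)$, $(1;0,0)$ and $(0;0,0)$, the relaxation stops early: after the sink topples, the first becomes $(1;1,2)$, then $(2;1,0)$ after $y_2$ topples, and it is stuck; the other two become $(2;1,1)$ and $(1;1,1)$, which are stable at once. In the other six every vertex topples once. The same hand computation gives the following table.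

| configuration | total height | cost, clique first | cost, independent first |
|---|---|---|---|
| $(2;1,1)$ | $4$ | $0$ | $0$ |
| $(1;1,1)$ | $3$ | $1$ | $0$ |
| $(2;0,1)$ | $3$ | $0$ | $1$ |
| $(0;1,1)$ | $2$ | $1$ | $0$ |
| $(1;0,1)$ | $2$ | $2$ | $1$ |
| $(2;0,0)$ | $2$ | $0$ | $2$ |

Row by row the two costs disagree. But at height $3$ both columns contain $0,1$, and at height $2$ both contain $0,1,2$. So some bijection of the six configurations preserves the height and turns the clique-first cost into the independent-first cost. Since the six pairs (height, clique-first cost) are distinct, here it is forced. It fixes $(2;1,1)$, exchanges $(1;1,1)$ and $(2;0,1)$, and acts on the bottom three as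
$$(0;1,1)\mapsto(1;0,1)\mapsto(2;0,0)\mapsto(0;1,1).$$
This is a $3$-cycle, so we should not hope for an involution. Does such a bijection always exist?

## Recurrence and the two toppling weights

Throughout, $n\ge1$ and $d\ge1$.

**Definition (complete split graph).** $S_{n,d}$ has a clique part $K$ of $n+1$ vertices, one of which is the sink $s$, and an independent part $I$ of $d$ vertices. Every two distinct vertices of $K$ are joined by one edge, no two vertices of $I$ are adjacent, and every vertex of $K$ is joined by one edge to every vertex of $I$. Non-sink clique vertices have degree $n+d$, and vertices of $I$ have degree $n+1$.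

The graph above is $S_{1,2}$. A triangle with one vertex chosen as the sink is $S_{1,1}$.

**Definition (configurations).** A configuration $c$ assigns an integer $c(v)\ge0$ to each non-sink vertex. A non-sink vertex $v$ is unstable if $c(v)\ge\deg(v)$. Toppling it lowers $c(v)$ by $\deg(v)$ and adds $1$ to each non-sink neighbor. Toppling the sink adds $1$ to every non-sink vertex, since all of them are neighbors of $s$. A configuration is stable if no non-sink vertex is unstable. A stable $c$ is recurrent if, after toppling the sink once and stabilizing, every non-sink vertex has toppled exactly once (Dhar's criterion).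

The textbook fact behind this definition is the abelian property: the number of times each vertex topples during stabilization does not depend on the order of the topplings, as long as each is legal, that is, performed at an unstable vertex.

A configuration is sorted if its heights are weakly increasing along a fixed ordering of $K\setminus\{s\}$ and along a fixed ordering of $I$; equivalently, we consider configurations up to permutations inside each part. $\mathrm{SortRec}(n,d)$ is the set of sorted recurrent configurations, and $\mathsf{height}(c)=\sum_{v\ne s}c(v)$. We have just seen that $\mathrm{SortRec}(1,2)$ has six elements.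

**Definition (ITC and CTI toppling).** Let $c$ be recurrent. In ITC toppling, first topple the sink; then, in rounds $i=1,2,\dots$, perform an I-phase (topple simultaneously all vertices of $I$ that are unstable at that moment; let $b_i$ be their number) followed by a K-phase (topple simultaneously all vertices of $K\setminus\{s\}$ that are unstable at that moment; let $a_i$ be their number). Phases in which nothing topples still count. Stop when every non-sink vertex has toppled. CTI toppling is the same with the K-phase before the I-phase in each round. With the respective counts,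
$$\mathsf{wtopple}_{ITC}(c)=\sum_{i\ge1}(i-1)(a_i+b_i),\qquad \mathsf{wtopple}_{CTI}(c)=\sum_{i\ge1}(i-1)(a_i+b_i).$$

The last two columns of the table are $\mathsf{wtopple}_{CTI}$ and $\mathsf{wtopple}_{ITC}$. The question, taken from Henri Derycke, Mark Dukes, Yvan Le Borgne, "The sandpile model on the complete split graph: $q,t$-Schröder polynomials, sawtooth polyominoes, and a cycle lemma", arXiv:2402.15372 (2024), is to prove or disprove that the bijection exists for all $n,d$. It does.

**Theorem 1.** For all $n,d\ge1$ there is a bijection $\Psi:\mathrm{SortRec}(n,d)\to\mathrm{SortRec}(n,d)$ such that for every $c\in\mathrm{SortRec}(n,d)$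
$$(\mathsf{height}(c),\mathsf{wtopple}_{CTI}(c))=(\mathsf{height}(\Psi(c)),\mathsf{wtopple}_{ITC}(\Psi(c))).$$
Moreover, for every $i$, the number $a_i+b_i$ of vertices toppled in round $i$ of CTI on $c$ equals the number toppled in round $i$ of ITC on $\Psi(c)$.

The map will be explicit: $\Psi=\Phi_I\circ\Theta\circ\Phi_C^{-1}$, with the three maps constructed below.

## Thresholds instead of heights

The purpose of this section is to replace heights by numbers that say directly when a vertex topples. Put $N=n+d$. For a stable $c$ let
$$k(v)=N-1-c(v)\in\{0,\dots,N-1\}\ \ (v\in K\setminus\{s\}),\qquad m(v)=n-c(v)\in\{0,\dots,n\}\ \ (v\in I).$$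
A sorted stable configuration is the same thing as a pair of sequences $k_1\le\dots\le k_n$ in $\{0,\dots,N-1\}$ and $m_1\le\dots\le m_d$ in $\{0,\dots,n\}$, and
$$\mathsf{height}(c)=n(N-1)+nd-\sum_jk_j-\sum_jm_j.\tag{1}$$

Topple the sink, and suppose that since then $A$ vertices of $K\setminus\{s\}$ and $B$ vertices of $I$ have toppled, each once.

An untoppled clique vertex has received one grain from the sink and one from each of the $A+B$ toppled vertices. Its height is $c(v)+1+A+B$, and this is at least $N$ exactly when $k(v)\le A+B$. An untoppled vertex of $I$ hears only from the clique. Its height is $c(v)+1+A$, which is at least $n+1$ exactly when $m(v)\le A$. Hence, for untoppled vertices: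
$$v\in K\setminus\{s\}\text{ is unstable}\iff k(v)\le A+B;\qquad v\in I\text{ is unstable}\iff m(v)\le A.\tag{2}$$

A vertex that has toppled once has received at most one grain from each neighbor, so at most $\deg(v)$ in all, and has lost $\deg(v)$. Its height is at most $c(v)<\deg(v)$, so it is stable. By induction on the number of topplings, no vertex ever topples twice. Consequently $c$ is recurrent if and only if every non-sink vertex topples.

The phases are legal: vertices that are unstable simultaneously can be toppled one after another, since the toppling of one never lowers the height of another. Also, if some vertex is unstable at the start of a round, at least one vertex topples in that round, because an unstable vertex stays unstable until its phase comes. So either round process runs until the configuration is stable. By the abelian property, $c$ is recurrent if and only if CTI toppling topples everything, and if and only if ITC toppling does.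

We record the contrapositive form that we shall use twice.

**Observation 2.** Let $X$ be a nonempty set of non-sink vertices such that, as long as no vertex of $X$ has toppled, no vertex of $X$ is unstable. Then $c$ is not recurrent.

Indeed, there can be no first toppling of a vertex of $X$.

In $S_{1,2}$ write $(k\,|\,m_1,m_2)$ for the thresholds. Then $(1;0,1)$ is $(1\,|\,0,1)$, and the six recurrent configurations are $(0|0,0)$, $(1|0,0)$, $(0|0,1)$, $(2|0,0)$, $(1|0,1)$, $(0|1,1)$, in the order of the table.

## The separate counts $a_i$ and $b_i$ cannot be matched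

Both weights depend only on the numbers of vertices toppled in each round. The first thing to try is a bijection that keeps the finest information in sight, turning the CTI sequences $(a_i)$ and $(b_i)$ into the ITC ones. This is impossible, for every $n$ and $d$.

**Proposition 3.** For no $n,d\ge1$ is there a bijection of $\mathrm{SortRec}(n,d)$ that transports the CTI value of $a_1$ to the ITC value of $a_1$. In particular none transports the sequence $(a_i)$.

*Proof.* Let all $k=1$ and all $m=0$; that is, $c=n+d-2$ on $K\setminus\{s\}$ and $c=n$ on $I$. In CTI round 1, no clique vertex topples since $1>0$, and then all $d$ vertices of $I$ topple. In round 2, $A+B=d\ge1$, so all $n$ clique vertices topple. So $c$ is recurrent with CTI data $a_1=0$, $b_1=d$, $a_2=n$.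

In ITC, $a_1=0$ never occurs for a recurrent configuration. Suppose $a_1=0$. The I-phase of round 2 sees the same $A=0$ as that of round 1, so nothing new topples in $I$. The K-phase of round 2 then sees the same $A+B=b_1$ as that of round 1, so again nothing topples. The process is stuck with all $n\ge1$ clique vertices untoppled. $\blacksquare$

So clique and independent vertices must be allowed to trade places, and only the round totals $a_i+b_i$ can survive. We need an object that remembers the round totals but not the types of the vertices. It will be a plane tree whose level sizes are the round totals. The types become a subset $\kappa$ of its vertices, and only $\kappa$ will change.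

## Plane trees in breadth-first order

Write $[v]=\{1,\dots,v\}$ and $[0]=\emptyset$. Let $\mathcal P$ be the set of weakly increasing maps
$$\pi:[N]\to\{0,\dots,N-1\}\quad\text{with }\pi(v)<v\text{ for all }v,$$
and set $\pi(0):=0$. These are the parent maps of plane trees with root $0$ and vertices labeled in breadth-first order: $\pi(v)$ is the parent of $v$. For $N=3$ there are five, written as words $\pi(1)\pi(2)\pi(3)$: $000$, $001$, $002$, $011$, $012$.

Let $\mathrm{dep}(0)=0$ and $\mathrm{dep}(v)=\mathrm{dep}(\pi(v))+1$ for $v\ge1$.

**Step 1: levels are intervals.** We claim that $\mathrm{dep}$ is weakly increasing. Clearly $\mathrm{dep}(0)=0\le1=\mathrm{dep}(1)$. Let $v\ge2$ and suppose that $\mathrm{dep}$ is weakly increasing on $\{0,\dots,v-1\}$. Since $\pi(v-1)\le\pi(v)\le v-1$, we get $\mathrm{dep}(\pi(v-1))\le\mathrm{dep}(\pi(v))$, so $\mathrm{dep}(v-1)\le\mathrm{dep}(v)$. This proves the claim.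

So the levels $L_i=\{v\ge1:\mathrm{dep}(v)=i\}$ are consecutive intervals. They are nonempty for $1\le i\le\ell$, where $\ell$ is the maximal depth, because the parent of a vertex of depth $i\ge2$ has depth $i-1\geq 1$; afterwards they are empty. With $R_i=|L_1|+\dots+|L_i|$ and $R_0=0$, the vertices of depth at most $i$ are $0,1,\dots,R_i$. Hence, for $i\ge1$ and $v\ge1$,
$$\mathrm{dep}(v)\le i\iff\pi(v)\le R_{i-1}.\tag{3}$$

**Step 2: first children and inner vertices.** Define
$$E(\pi)=\{v\in[N]:\pi(v)>\pi(v-1)\},\qquad P(\pi)=\pi([N])\setminus\{0\}.$$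
So $P(\pi)$ consists of the non-root vertices that have children, and $E(\pi)$ of the first children of such vertices. Because $\pi$ is weakly increasing and $\pi(0)=0$, a vertex lies in $E(\pi)$ exactly when it is the first occurrence of a positive value. Hence $\pi$ restricts to a bijection
$$\pi:E(\pi)\to P(\pi).\tag{4}$$
For $\pi=001$ we have $E=\{3\}$, $P=\{1\}$; for $\pi=012$ we have $E=\{2,3\}$, $P=\{1,2\}$.

**Step 3: marked trees.** We mark $n$ of the $N$ non-root vertices as clique vertices:
$$\mathcal X=\{(\pi,\kappa):\pi\in\mathcal P,\ \kappa\subseteq[N],\ |\kappa|=n,\ E(\pi)\subseteq\kappa\},$$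
$$\mathcal Y=\{(\pi,\kappa):\pi\in\mathcal P,\ \kappa\subseteq[N],\ |\kappa|=n,\ P(\pi)\subseteq\kappa\}.$$
Elements of $\kappa$ stand for clique vertices, elements of $[N]\setminus\kappa$ for vertices of $I$. Put $A_i=|\kappa\cap[R_i]|$ and $B_i=R_i-A_i$. Finally define two statistics, for $u,v\in[N]$:
$$\lambda(v)=v-1-\pi(v),\qquad\rho(u)=\#\{w:\ w>u,\ \pi(w)<u\}.$$
So $\lambda(v)$ counts the labels strictly between the parent of $v$ and $v$, while $\rho(u)$ counts the later vertices whose parent comes before $u$. For $\pi=001$ the values are $\lambda(1),\lambda(2),\lambda(3)=0,1,1$ and $\rho(1),\rho(2),\rho(3)=1,1,0$.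

We shall show that $\mathcal X$ encodes recurrent configurations as seen by CTI and $\mathcal Y$ as seen by ITC. In both cases round $i$ topples exactly $L_i$. The height is read off from $\lambda$ on $\kappa$ in the first case and from $\rho$ on $\kappa$ in the second. Put
$$h_0=\binom n2+nd=n(N-1)-\binom n2;$$
the two expressions agree because $n(N-1)=n(n-1)+nd$.

## Clique first: the threshold is the parent

Forget $I$ for a moment. A clique vertex with threshold $k$ topples once $k$ vertices have toppled. If we line up the vertices in a queue, it is released by the $k$-th vertex in the queue, so $k$ should be its parent. A vertex of $I$ counts only clique topplings, and in CTI the clique moves first. So we place a vertex of $I$ with threshold $m$ in the queue just after the $m$-th clique vertex, and let it inherit the parent of its predecessor in the queue. Then a new parent can appear only at a clique vertex, which is the condition $E(\pi)\subseteq\kappa$.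

**Proposition 4.** For $(\pi,\kappa)\in\mathcal X$ set $k(v)=\pi(v)$ for $v\in\kappa$ and $m(v)=|\kappa\cap[v-1]|$ for $v\notin\kappa$. This defines a bijection $\Phi_C:\mathcal X\to\mathrm{SortRec}(n,d)$. In CTI toppling of $\Phi_C(\pi,\kappa)$, round $i$ topples exactly $L_i$, so $a_i=|L_i\cap\kappa|$ and $b_i=|L_i\setminus\kappa|$, and
$$\mathsf{height}=h_0+\sum_{v\in\kappa}\lambda(v).$$

*Proof.*

**Step 1: the CTI rounds are the levels.** The thresholds lie in the allowed ranges. We speak of "the vertex at position $v$". Suppose that after round $i-1$ exactly the positions in $L_1\cup\dots\cup L_{i-1}=[R_{i-1}]$ have toppled.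

In the K-phase of round $i$ we have $A+B=R_{i-1}$. By (2), an untoppled $v\in\kappa$ topples iff $\pi(v)\le R_{i-1}$, which by (3) means $\mathrm{dep}(v)\le i$. So exactly $\kappa\cap L_i$ topples.

In the I-phase we now have $A=A_i$, and must show that for $v\notin\kappa$, $m(v)\le A_i$ iff $\mathrm{dep}(v)\le i$. Let $v\in L_j$. If $j\le i$, then $m(v)=|\kappa\cap[v-1]|\le A_j\le A_i$. If $j>i\geq 1$, let $f$ be the first element of $L_j$. Then $\pi(f)\in L_{j-1}$ has depth $j-1$. Moreover $f-1\in L_{j-1}$, so $\pi(f-1)$ has depth $j-2$. Hence $\pi(f)\ne\pi(f-1)$, so $\pi(f)>\pi(f-1)$, and $f\in E(\pi)\subseteq\kappa$. As $v\notin\kappa$, we have $f<v$, so $m(v)\ge|\kappa\cap[f]|=A_{j-1}+1>A_i$. So exactly $L_i\setminus\kappa$ topples.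

By induction round $i$ topples exactly $L_i$. Everything topples, so the configuration is recurrent.

**Step 2: injectivity.** Along increasing positions both $m$ and $k$ are weakly increasing, so $m_j$ is the value at the $j$-th element of $[N]\setminus\kappa$ and $k_j$ the value at the $j$-th element of $\kappa$. The $j$-th element of $[N]\setminus\kappa$ is preceded by $m_j$ elements of $\kappa$ and $j-1$ others, so it equals $m_j+j$. Thus $(m_j)$ determines $\kappa$. On $\kappa$ the map $\pi$ takes the values $k_1\le\dots\le k_n$ in this order. For $v\notin\kappa$ we have $v\notin E(\pi)$, so $\pi(v)=\pi(v-1)$. Hence, with $k_0:=0$,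
$$\pi(v)=k_{|\kappa\cap[v]|}\quad\text{for all }v,\tag{5}$$
and $(\pi,\kappa)$ is determined.

**Step 3: surjectivity.** Let $c$ be recurrent, with thresholds $(k_j)$ and $(m_j)$. The numbers $m_j+j$ $(1\le j\le d)$ are strictly increasing and lie in $[N]$; let $\kappa$ be the complement of the set they form, so $|\kappa|=n$, and the $j$-th element of $[N]\setminus\kappa$ is preceded by exactly $m_j$ elements of $\kappa$. Define $\pi$ by (5). It is weakly increasing with values in $\{0,\dots,N-1\}$, and $\pi(v)=\pi(v-1)$ for $v\notin\kappa$, so $E(\pi)\subseteq\kappa$. If we show $\pi(v)<v$ for all $v\in[N]$, then $(\pi,\kappa)\in\mathcal X$, and its image is $c$.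

Suppose not, and let $v\ge1$ be minimal with $\pi(v)\ge v$. Then $v\in\kappa$, since otherwise $\pi(v)=\pi(v-1)<v$ (using minimality, or $\pi(0)=0$ if $v=1$). Let $X$ be the set of vertices at positions $\ge v$. Clique vertices in $X$ have $k\ge\pi(v)\ge v$. Vertices of $I$ in $X$ sit at positions $w>v$ and have $m=|\kappa\cap[w-1]|\ge|\kappa\cap[v]|=|\kappa\cap[v-1]|+1$. As long as no vertex of $X$ has toppled, $A+B\le v-1$ and $A\le|\kappa\cap[v-1]|$, so by (2) no vertex of $X$ is unstable. Observation 2 contradicts recurrence.

**Step 4: the height.** Let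
$$\iota=\#\{(x,y):x\notin\kappa,\ y\in\kappa,\ x<y\}\quad(x,y\in[N]).$$
Then $\sum m$ counts the pairs $(x,y)$ with $x\notin\kappa$, $y\in\kappa$, $y<x$, so $\sum m=nd-\iota$. And $\sum_{v\in\kappa}(v-1)$ counts the pairs formed by an element $v$ of $\kappa$ and a smaller element of $[N]$, so it equals $\binom n2+\iota$. By (1),
$$\mathsf{height}=n(N-1)-\sum_{v\in\kappa}\pi(v)+\iota=n(N-1)-\binom n2+\sum_{v\in\kappa}\bigl(v-1-\pi(v)\bigr)=h_0+\sum_{v\in\kappa}\lambda(v).\qquad\blacksquare$$

For $n=1$, $d=2$ we have $h_0=2$, and the six elements of $\mathcal X$ are sent as follows (check each against the table):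
$$(000,\{1\})\mapsto(0|1,1),\quad(000,\{2\})\mapsto(0|0,1),\quad(000,\{3\})\mapsto(0|0,0),$$
$$(001,\{3\})\mapsto(1|0,0),\quad(002,\{3\})\mapsto(2|0,0),\quad(011,\{2\})\mapsto(1|0,1).$$
The tree $012$ has $|E|=2>1$ and does not occur.

## Independent set first: the parent is a clique vertex

In ITC the independent vertices move first. A vertex of $I$ with threshold $m$ is released by the $m$-th clique vertex of the queue, so that vertex should be its parent. A clique vertex counts topplings of both kinds, and the vertices of $I$ in its own round have already moved when its turn comes. Subtract from $k$ the number of $I$-vertices ahead of it in the queue; what remains counts clique vertices, and points to the parent as before. So all parents other than the root are clique vertices, which is the condition $P(\pi)\subseteq\kappa$.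

**Proposition 5.** For $(\pi,\kappa)\in\mathcal Y$ put $\sigma(v)=|\kappa\cap[\pi(v)]|$, and set $m(v)=\sigma(v)$ for $v\notin\kappa$ and $k(v)=\sigma(v)+|[v-1]\setminus\kappa|$ for $v\in\kappa$. This defines a bijection $\Phi_I:\mathcal Y\to\mathrm{SortRec}(n,d)$. In ITC toppling of $\Phi_I(\pi,\kappa)$, round $i$ topples exactly $L_i$, so $a_i=|L_i\cap\kappa|$ and $b_i=|L_i\setminus\kappa|$, and
$$\mathsf{height}=h_0+\sum_{u\in\kappa}\rho(u).$$

*Proof.*

**Step 1: the thresholds are in range.** Clearly $0\le m(v)\le n$. For $v\in\kappa$, $\pi(v)<v$ gives $v\notin[\pi(v)]$, so $\sigma(v)\le n-1$ and $0\le k(v)\le n-1+d=N-1$.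

**Step 2: the ITC rounds are the levels.** Suppose that after round $i-1$ exactly $L_1\cup\dots\cup L_{i-1}$ has toppled. We first compare $\sigma(v)$ with $A_{i-1}$ for $v\in L_j$. If $j\le i$, then $\pi(v)\le R_{i-1}$ by (3), so $\sigma(v)\le A_{i-1}$. If $j>i$, then $\pi(v)\in L_{j-1}$ with $j-1\ge i\ge1$, so $\pi(v)$ lies in $P(\pi)\subseteq\kappa$ and exceeds $R_{i-1}$. Hence
$$\sigma(v)\le A_{i-1}\ \text{ if }j\le i,\qquad\sigma(v)\ge A_{i-1}+1\ \text{ if }j>i.\tag{6}$$

In the I-phase $A=A_{i-1}$, and (2) and (6) show that exactly $L_i\setminus\kappa$ topples.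

In the K-phase $A+B=A_{i-1}+B_i$. Let $v\in\kappa\cap L_j$. If $j\le i$, then $|[v-1]\setminus\kappa|\le B_i$, and with (6) $k(v)\le A_{i-1}+B_i$. If $j>i$, then $|[v-1]\setminus\kappa|\ge B_{j-1}\ge B_i$, and with (6) $k(v)>A_{i-1}+B_i$. So exactly $L_i\cap\kappa$ topples.

By induction round $i$ topples exactly $L_i$. Everything topples, and the configuration is recurrent.

**Step 3: injectivity.** Let $\kappa=\{v_1<\dots<v_n\}$ and $v_0:=0$. Since $\pi(v)\in\kappa\cup\{0\}$, the definition of $\sigma$ gives $\pi(v)=v_{\sigma(v)}$. So it suffices to recover $\kappa$ and $\sigma$ from $c$. As $\pi$ is weakly increasing, so is $\sigma$; hence $m$ and $k$ are weakly increasing along positions. So the $y$-th element of $[N]\setminus\kappa$ has $\sigma=m_y$, and $k_j=\sigma(v_j)+y_j$, where $y_j=v_j-j$ is the number of non-elements of $\kappa$ before $v_j$.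

The $y_j$-th non-element lies before $v_j$ and the next one after it. So $m_{y_j}\le k_j-y_j\le m_{y_j+1}$, where the left inequality is omitted if $y_j=0$ and the right one if $y_j=d$. Equivalently, $m_{y_j}+y_j\le k_j<m_{y_j+1}+(y_j+1)$. Since $y\mapsto m_y+y$ is strictly increasing, this says
$$y_j=\#\{y\in[d]:m_y+y\le k_j\}.\tag{7}$$
So $c$ determines the $y_j$, hence $\kappa$, hence $\sigma$ (from the $m_y$ and the $k_j-y_j$), hence $\pi$.

**Step 4: constructing a preimage.** Let $c$ be recurrent. Define $y_j$ by (7). Since $k_1\le\dots\le k_n$, we have $0\le y_1\le\dots\le y_n\le d$. So the numbers $v_j=j+y_j$ are strictly increasing in $[N]$; let $\kappa=\{v_1<\dots<v_n\}$. There are $y_j$ non-elements of $\kappa$ before $v_j$. Put $\sigma(v_j)=k_j-y_j$, and $\sigma=m_y$ at the $y$-th element of $[N]\setminus\kappa$. By (7) and the strict monotonicity of $m_y+y$,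
$$m_{y_j}\le\sigma(v_j)\le m_{y_j+1}\tag{8}$$
with the same conventions.

*$\sigma$ is weakly increasing on $[N]$.* Compare two consecutive positions. If both are outside $\kappa$, use $m_y\le m_{y+1}$. If both are in $\kappa$, they are $v_j,v_{j+1}$ with $y_j=y_{j+1}$, and $k_j\le k_{j+1}$. If a non-element is followed by $v_j$, it is the $y_j$-th one, and the left half of (8) applies. If $v_j$ is followed by a non-element, it is the $(y_j+1)$-th one, and the right half applies.

*$\sigma$ has values in $\{0,\dots,n\}$.* This is clear outside $\kappa$. For the lower bound at $v_j$ use (8), or $\sigma(v_j)=k_j\ge0$ if $y_j=0$. For the upper bound use (8), or $\sigma(v_j)\le N-1-d=n-1$ if $y_j=d$.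

Now put $\pi(v)=v_{\sigma(v)}$ with $v_0=0$. This is weakly increasing, $\pi([N])\subseteq\kappa\cup\{0\}$, and $|\kappa\cap[\pi(v)]|=\sigma(v)$. If $\pi(v)<v$ for all $v$, then $(\pi,\kappa)\in\mathcal Y$, and its image has thresholds $m_y$ and $\sigma(v_j)+y_j=k_j$, so the image is $c$.

**Step 5: $\pi(v)<v$.** Suppose $\pi(v)\ge v$ for some $v\in[N]$. Then $\pi(v)=v_{\sigma(v)}$ is an element of $\kappa$ that is at least $v$. The set $\kappa\cap[\pi(v)]$ contains it and all of $\kappa\cap[v-1]$, so for all $w\ge v$
$$\sigma(w)\ge\sigma(v)\ge1+|\kappa\cap[v-1]|.$$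
Let $X$ be the set of vertices at positions $\ge v$. As long as no vertex of $X$ has toppled, $A\le|\kappa\cap[v-1]|$ and $B\le|[v-1]\setminus\kappa|$. Then an $I$-vertex at $w\ge v$ has $m=\sigma(w)>A$, and a clique vertex at $w\ge v$ has $k=\sigma(w)+|[w-1]\setminus\kappa|>A+B$. So no vertex of $X$ is unstable, and Observation 2 contradicts recurrence.

**Step 6: the height.** By definition $\sigma(w)=\#\{u\in\kappa:u\le\pi(w)\}$. If $\pi(w)\ge u$ then $w>u$. There are $N-u$ labels $w>u$, of which $\rho(u)$ have $\pi(w)<u$. Hence
$$\sum_{w\in[N]}\sigma(w)=\sum_{u\in\kappa}\#\{w:\pi(w)\ge u\}=\sum_{u\in\kappa}\bigl(N-u-\rho(u)\bigr).$$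
With $\iota$ as in Proposition 4, $\sum_{u\in\kappa}(N-u)$ counts pairs of an element of $\kappa$ and a larger label, so it is $\binom n2+(nd-\iota)$. Also $\sum_{v\in\kappa}|[v-1]\setminus\kappa|=\iota$. So
$$\sum k+\sum m=\sum_w\sigma(w)+\iota=\binom n2+nd-\sum_{u\in\kappa}\rho(u),$$
and (1) gives $\mathsf{height}=n(N-1)-\binom n2+\sum_{u\in\kappa}\rho(u)=h_0+\sum_{u\in\kappa}\rho(u)$. $\blacksquare$

For $n=1$, $d=2$:
$$(000,\{1\})\mapsto(0|0,0),\quad(000,\{2\})\mapsto(1|0,0),\quad(000,\{3\})\mapsto(2|0,0),$$
$$(001,\{1\})\mapsto(0|0,1),\quad(002,\{2\})\mapsto(1|0,1),\quad(011,\{1\})\mapsto(0|1,1).$$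

## Matching $\lambda$ with $\rho$, and first children with their parents

We now keep $\pi$, which keeps all the round sizes, and change only $\kappa$. Keeping $\kappa$ as well is not possible: $(001,\{3\})$ lies in $\mathcal X$ but not in $\mathcal Y$. We need a bijection of $[N]$ that carries $\lambda$ to $\rho$, so that heights agree, and carries $E(\pi)$ to $P(\pi)$, so that $\mathcal X$ goes to $\mathcal Y$.

Carrying $\lambda$ to $\rho$ alone can be done in many ways, for instance by matching equal values in increasing order of labels. This can violate the second requirement. For $\pi=001$ we have $\lambda=(0,1,1)$ and $\rho=(1,1,0)$, and the value $1$ is taken by $\lambda$ on $\{2,3\}$ and by $\rho$ on $\{1,2\}$. Matching in increasing order sends $3$ to $2$, while $E=\{3\}$ has to go to $P=\{1\}$. But $\lambda(3)=\rho(1)$ also holds, so $3\mapsto1$, $2\mapsto2$, $1\mapsto3$ works. The point of the next lemma is that a first child and its parent always carry the same value, so we may match those first and the rest afterwards.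

**Lemma 6.** For each $\pi\in\mathcal P$ there is a bijection $\varphi_\pi:[N]\to[N]$ with $\rho(\varphi_\pi(v))=\lambda(v)$ for all $v$ and $\varphi_\pi(E(\pi))=P(\pi)$.

*Proof.*

**Step 1: $\lambda(v)=\rho(\pi(v))$ for $v\in E(\pi)$.** Let $u=\pi(v)\ge1$; then $u<v$. For $u<w<v$ we have $\pi(w)\le\pi(v-1)<\pi(v)=u$, so $w$ is counted by $\rho(u)$. For $w\ge v$ we have $\pi(w)\ge u$, so $w$ is not counted. Hence $\rho(u)=v-1-u=\lambda(v)$.

**Step 2: $\lambda$ and $\rho$ have the same multiset of values.** We compare the sets where the value is at least $h$, for each $h\ge1$. On the one hand,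
$$\lambda(v)\ge h\iff\pi(v)<v-h,$$
and this forces $v-h\ge1$. On the other hand, since $\pi$ is weakly increasing, $\{w>u:\pi(w)<u\}$ is an initial segment of $\{u+1,\dots,N\}$. It has at least $h$ elements iff its $h$-th candidate $u+h$ exists and belongs to it:
$$\rho(u)\ge h\iff u+h\le N\ \text{ and }\ \pi(u+h)<u.$$
With $u=v-h$ these are the same condition. So $v\mapsto v-h$ is a bijection from $\{v:\lambda(v)\ge h\}$ to $\{u:\rho(u)\ge h\}$. These sets have equal size for every $h\ge1$, and $\lambda$ and $\rho$ are nonnegative functions on the same set $[N]$, so their multisets of values coincide.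

**Step 3: assembling $\varphi_\pi$.** By (4) and Step 1, $\{\lambda(v)\}_{v\in E(\pi)}$ and $\{\rho(u)\}_{u\in P(\pi)}$ are equal multisets. Removing them from the equal multisets of Step 2, we see that $\{\lambda(v)\}_{v\notin E(\pi)}$ and $\{\rho(u)\}_{u\notin P(\pi)}$ are equal. Let $\varphi_\pi=\pi$ on $E(\pi)$, and for each $h$ let $\varphi_\pi$ map $\{v\notin E(\pi):\lambda(v)=h\}$ to $\{u\notin P(\pi):\rho(u)=h\}$ in increasing order. $\blacksquare$

## The bijection $\Psi=\Phi_I\circ\Theta\circ\Phi_C^{-1}$

*Proof of Theorem 1.* Set
$$\Theta(\pi,\kappa)=(\pi,\varphi_\pi(\kappa)),\qquad\Psi=\Phi_I\circ\Theta\circ\Phi_C^{-1}.$$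

**Step 1: $\Psi$ is a bijection.** Since $\varphi_\pi$ is a bijection with $\varphi_\pi(E(\pi))=P(\pi)$, we have $|\varphi_\pi(\kappa)|=|\kappa|$ and $E(\pi)\subseteq\kappa\iff P(\pi)\subseteq\varphi_\pi(\kappa)$. So $\Theta:\mathcal X\to\mathcal Y$ is a bijection. With Propositions 4 and 5, $\Psi$ is a bijection from $\mathrm{SortRec}(n,d)$ to itself.

**Step 2: heights.** Let $c=\Phi_C(\pi,\kappa)$. By Proposition 4, Lemma 6 and Proposition 5,
$$\mathsf{height}(c)=h_0+\sum_{v\in\kappa}\lambda(v)=h_0+\sum_{v\in\kappa}\rho(\varphi_\pi(v))=h_0+\sum_{u\in\varphi_\pi(\kappa)}\rho(u)=\mathsf{height}(\Psi(c)).$$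

**Step 3: rounds and weights.** Round $i$ of CTI on $c$ and round $i$ of ITC on $\Psi(c)$ both topple exactly $|L_i|$ vertices, with the levels of the same $\pi$. So $a_i+b_i$ agrees for every $i$, and
$$\mathsf{wtopple}_{CTI}(c)=\sum_i(i-1)|L_i|=\sum_{v\in[N]}(\mathrm{dep}(v)-1)=\mathsf{wtopple}_{ITC}(\Psi(c)).\qquad\blacksquare$$

For $S_{1,2}$ this reproduces the bijection forced by the table. For instance, for $\pi=000$ we have $\lambda=(0,1,2)$, $\rho=(2,1,0)$, so $\varphi_\pi$ exchanges $1$ and $3$, and $(0|1,1)=\Phi_C(000,\{1\})$ goes to $\Phi_I(000,\{3\})=(2|0,0)$; in heights, $(2;0,0)\mapsto(0;1,1)$.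

Here is an example with $n=3$, $d=2$, so $N=5$ and $h_0=9$. Take $\pi=00122$. Then $L_1=\{1,2\}$, $L_2=\{3,4,5\}$, $E=\{3,4\}$, $P=\{1,2\}$, and
$$\lambda=(0,1,1,1,2),\qquad\rho=(1,1,2,1,0).$$
So $\varphi_\pi$ sends $3\mapsto1$ and $4\mapsto2$ by $\pi$, and the rest by values: $1\mapsto5$, $2\mapsto4$, $5\mapsto3$. Let $\kappa=\{2,3,4\}$, so $\varphi_\pi(\kappa)=\{1,2,4\}$.

The configuration $c=\Phi_C(\pi,\kappa)$ has $k=0,1,2$ and $m=0,3$. Its height is $12+6-3-3=12=9+(1+1+1)$. CTI: in round 1 the vertex with $k=0$ topples, then the one with $m=0$; in round 2, with $A+B=2$, the vertices with $k=1,2$ topple, and then, with $A=3$, the one with $m=3$. Round sizes: $2,3$.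

For $\Psi(c)=\Phi_I(\pi,\{1,2,4\})$ we have $\sigma=(0,0,1,2,2)$, so $m=1,2$ and $k=0,\ 0,\ 2+1=3$. Its height is $12+6-3-3=12$. ITC: in round 1 no $I$-vertex topples, then both vertices with $k=0$ do; in round 2, with $A=2$, both $I$-vertices topple, and then, with $A+B=4$, the vertex with $k=3$. Round sizes: $2,3$. The separate counts differ: $a=(1,2)$ for $c$ in CTI and $a=(2,1)$ for $\Psi(c)$ in ITC, as Proposition 3 leads us to expect.

## Generating functions, tree by tree and level by level

The encodings give formulas as well. Let $e_j$ be the $j$-th elementary symmetric polynomial, with $e_j=0$ for $j<0$.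

**Corollary 7.** For $*\in\{CTI,ITC\}$,
$$\sum_{c\in\mathrm{SortRec}(n,d)}q^{\mathsf{height}(c)-h_0}\,t^{\mathsf{wtopple}_*(c)}=\sum_{\pi\in\mathcal P}t^{\sum_v(\mathrm{dep}(v)-1)}\,q^{\sum_{v\in E(\pi)}\lambda(v)}\;e_{n-|E(\pi)|}\bigl(q^{\lambda(v)}:v\notin E(\pi)\bigr).$$

*Proof.* By Theorem 1 the two left sides are equal, so take $*=CTI$. By Proposition 4 the sum runs over $(\pi,\kappa)\in\mathcal X$ with weight $t^{\sum_v(\mathrm{dep}(v)-1)}q^{\sum_{v\in\kappa}\lambda(v)}$. For fixed $\pi$, the set $\kappa$ is $E(\pi)$ together with an arbitrary set of $n-|E(\pi)|$ elements outside $E(\pi)$, and summing over these sets gives the elementary symmetric polynomial. $\blacksquare$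

For the next statement recall two standard descriptions of the $q$-binomial coefficient. First, $\binom ra_q=\sum_Sq^{\mathrm{inv}(S)}$ over the $a$-element subsets $S$ of an ordered $r$-element set, where $\mathrm{inv}(S)$ is the number of pairs $(x,y)$ with $x\notin S$, $y\in S$, $x<y$; the same holds with $x>y$. For $r=2$, $a=1$ this is $1+q$. Second, for $p\ge1$, $\binom{m+p-1}m_q=\sum q^{z_1+\dots+z_m}$ over all $0\le z_1\le\dots\le z_m\le p-1$. We set $\binom{r-1}r_q=0$ for $r\ge1$, in agreement with the fact that for $p=0$ and $m\ge1$ there are no such sequences.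

**Proposition 8.** For every composition $(r_1,\dots,r_\ell)$ of $N$ into positive parts,
$$\sum_{a}q^{\sum\binom{a_i}2}\binom{r_1}{a_1}_{\!q}\prod_{i=2}^{\ell}\binom{a_i+r_{i-1}-1}{a_i}_{\!q}\binom{r_i-1}{r_i-a_i}_{\!q}=\sum_{a}q^{\sum\binom{a_i}2}\binom{r_1}{a_1}_{\!q}\prod_{i=2}^{\ell}\binom{r_i}{a_i}_{\!q}\binom{r_i+a_{i-1}-1}{r_i}_{\!q},\tag{9}$$
where both sums run over $a=(a_1,\dots,a_\ell)$ with $0\le a_i\le r_i$ and $\sum a_i=n$. The left side is the generating function of $q^{\mathsf{height}-h_0}$ over the configurations in $\mathrm{SortRec}(n,d)$ with CTI round sizes $r_i$, and the right side is the one over those with ITC round sizes $r_i$.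

*Proof.* By Theorem 1 it suffices to verify the two interpretations. Fix the intervals $L_1,\dots,L_\ell$ of sizes $r_1,\dots,r_\ell$. A map $\pi\in\mathcal P$ with these levels is the same as a choice, for each $i\ge2$, of a weakly increasing map $L_i\to L_{i-1}$, together with $\pi=0$ on $L_1$. Indeed, a parent lies one level up. Conversely, the maps glue to a weakly increasing $\pi$ with $\pi(v)<v$, and by induction on $i$ the elements of $L_i$ have depth $i$. We write $a_i=|\kappa\cap L_i|$.

**Step 1: the right side.** By Proposition 5 we sum $q^{\sum_{u\in\kappa}\rho(u)}$ over the elements of $\mathcal Y$ with these levels. The exponent counts pairs $(u,w)$ with $u\in\kappa$, $w>u$, $\pi(w)<u$. Let $u\in L_i$. If $w\in L_i$ and $w>u$, then $\pi(w)\le R_{i-1}<u$, so the pair counts. If $w\in L_{i+1}$, it counts iff $\pi(w)<u$. If $w$ is deeper, then $\pi(w)>R_i\ge u$, and it does not count.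

The same-level pairs with $w\in\kappa$ number $\binom{a_i}2$, and those with $w\notin\kappa$ are the inversions of $\kappa\cap L_i$ (second version). Summing over the choices of $\kappa\cap L_i$ gives $q^{\binom{a_i}2}\binom{r_i}{a_i}_q$.

For $i\ge2$, the condition $P(\pi)\subseteq\kappa$ says that $\pi|_{L_i}$ is an arbitrary weakly increasing map into the $a_{i-1}$ elements of $\kappa\cap L_{i-1}$. Each $w\in L_i$ contributes the number of elements of $\kappa\cap L_{i-1}$ after $\pi(w)$, a number in $\{0,\dots,a_{i-1}-1\}$ that weakly decreases with $w$ and determines $\pi(w)$. Summing gives $\binom{r_i+a_{i-1}-1}{r_i}_q$, including the value $0$ when $a_{i-1}=0$.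

**Step 2: the left side.** By Proposition 4 we sum $q^{\sum_{v\in\kappa}\lambda(v)}$ over the elements of $\mathcal X$ with these levels. The exponent counts pairs $(u,v)$ with $v\in\kappa$, $\pi(v)<u<v$. For $v\in L_i$ these are all $u<v$ in $L_i$, together with, for $i\ge2$, those $u\in L_{i-1}$ with $u>\pi(v)$.

The condition $E(\pi)\subseteq\kappa$ says nothing about $L_1$. For $i\ge2$ it says that the first element of $L_i$, which lies in $E(\pi)$ as we saw in the proof of Proposition 4, is in $\kappa$, and that every other $v\in L_i\setminus\kappa$ has $\pi(v)=\pi(v-1)$.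

Level $1$ gives $q^{\binom{a_1}2}\binom{r_1}{a_1}_q$, as in Step 1. Let $i\ge2$. The same-level pairs with $u\in\kappa$ number $\binom{a_i}2$; those with $u\notin\kappa$ are inversions, and the first element of $L_i$, being in $\kappa$, takes part in none. So we choose $a_i-1$ of the other $r_i-1$ positions, which gives $q^{\binom{a_i}2}\binom{r_i-1}{r_i-a_i}_q$, including the value $0$ when $a_i=0$. The values of $\pi$ on $\kappa\cap L_i$ form an arbitrary weakly increasing sequence in $L_{i-1}$ and determine $\pi$ on all of $L_i$. Each contributes the number of elements of $L_{i-1}$ after it, in $\{0,\dots,r_{i-1}-1\}$, which gives $\binom{a_i+r_{i-1}-1}{a_i}_q$. $\blacksquare$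

For $n=1$, $d=2$ and $(r_1,r_2)=(2,1)$, only $a=(0,1)$ contributes on the left of (9), with value $\binom21_q\binom00_q=1+q$. On the right only $a=(1,0)$ contributes, with value $\binom21_q\binom10_q\binom11_q=1+q$. The clique vertex topples in round 2 on the left and in round 1 on the right.

Finally we sum the right side of (9), multiplied by $t^{\sum(i-1)r_i}$, over all compositions of $N$. Because of the factors $\binom{r_i+a_{i-1}-1}{r_i}_q$, a nonzero term has $a_i>0$ for all $i<\ell$; also $a_1>0$, since $a_1=n$ if $\ell=1$. Put $\alpha_i=a_i$ and $\beta_{i-1}=b_i=r_i-a_i$. If $a_\ell>0$, let $g=\ell$ and $\beta_g=0$. If $a_\ell=0$, then $\ell\ge2$; let $g=\ell-1$, so that $\beta_g=r_\ell>0$. This is a bijection from the nonzero terms to the data of $g\ge1$, positive $\alpha_1,\dots,\alpha_g$ with sum $n$, and nonnegative $\beta_0,\dots,\beta_g$ with sum $d$. For the inverse, $r_i=\alpha_i+\beta_{i-1}$ for $i\le g$, with a further part $r_{g+1}=\beta_g$ if $\beta_g>0$. For $1\le i\le g-1$ the factors belonging to level $i+1$ combine by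
$$\binom{\beta_i+\alpha_{i+1}}{\beta_i}_{\!q}\binom{\beta_i+\alpha_{i+1}+\alpha_i-1}{\beta_i+\alpha_{i+1}}_{\!q}=\binom{\beta_i+\alpha_{i+1}+\alpha_i-1}{\beta_i,\ \alpha_{i+1},\ \alpha_i-1}_{\!q},$$
which is seen by writing the coefficients as quotients of $q$-factorials. A last level without clique vertices contributes $\binom{\beta_g+\alpha_g-1}{\beta_g}_q$, and this is $1$ when $\beta_g=0$. So for $*\in\{CTI,ITC\}$ the generating function $\sum_cq^{\mathsf{height}(c)-h_0}t^{\mathsf{wtopple}_*(c)}$ equals
$$\sum_{g\ge1}\ \sum_{\alpha,\beta}q^{\sum_{i=1}^g\binom{\alpha_i}2}\,t^{\sum_{i=1}^g(i-1)\alpha_i+\sum_{i=0}^gi\beta_i}\binom{\alpha_1+\beta_0}{\beta_0}_{\!q}\binom{\beta_g+\alpha_g-1}{\beta_g}_{\!q}\prod_{i=1}^{g-1}\binom{\beta_i+\alpha_{i+1}+\alpha_i-1}{\beta_i,\ \alpha_{i+1},\ \alpha_i-1}_{\!q}.\tag{10}$$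

Only now do we quote results from outside. Formula (10) is the formula of Egge, Haglund, Killpatrick and Kremer (*A Schröder generalization of Haglund's statistic on Catalan paths*, Electron. J. Combin. 10 (2003)) for the $q,t$-Schröder polynomial $S_{n+d,d}(q,t)$. Haglund (*A proof of the $q,t$-Schröder conjecture*, Int. Math. Res. Not. 2004) proved that this polynomial equals $\langle\nabla e_{n+d},e_nh_d\rangle$, which is symmetric in $q$ and $t$.

**Corollary 9.** The generating functions of $(\mathsf{height}-h_0,\mathsf{wtopple}_{CTI})$ and of $(\mathsf{height}-h_0,\mathsf{wtopple}_{ITC})$ over $\mathrm{SortRec}(n,d)$ both equal $\langle\nabla e_{n+d},e_nh_d\rangle$, and they are symmetric in $q$ and $t$.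

For $S_{1,2}$ the table gives, from either cost column, $q^2+q(1+t)+(1+t+t^2)=q^2+qt+t^2+q+t+1$, which is visibly symmetric.
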